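\title{Disconnected sets of valuation rings with local intersection}

\begin{abstract}
Let $D$ be a regular local ring of dimension $d$ with quotient field $F$, and let $\operatorname{Val}(D)$ be the space of valuation rings of $F$ that dominate $D$, with the Zariski topology. We show that for $d\ge 3$ the ring $D$ is the intersection of the rings in a closed disconnected subset of $\operatorname{Val}(D)$. This answers a question of Heinzer, Loper, Olberding and Toeniskoetter. A closed disconnected set with local intersection exists exactly when $d\ge 3$. The reason is that the valuation rings centered on a single curve in the exceptional divisor of the blowup of the closed point already intersect in $D$. We also construct examples with two connected pieces, neither of which intersects in $D$ by itself.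
\end{abstract}

\section{The question and the results}\label{sec:intro}

A \emph{local ring} $A$ is a commutative ring with a unique maximal ideal $\mathfrak m_A$; its residue field is $\kappa(A)=A/\mathfrak m_A$. Local rings need not be Noetherian, but regular local rings are. A local ring $A$ \emph{dominates} a local subring $B\subseteq A$ if $\mathfrak m_B\subseteq\mathfrak m_A$; then $\mathfrak m_A\cap B=\mathfrak m_B$, and $\kappa(A)$ is an extension of $\kappa(B)$. If this extension is algebraic, $A$ is \emph{residually algebraic} over $B$. A \emph{valuation ring} of a field $F$ is a subring $V$ such that $u\in V$ or $u^{-1}\in V$ for every $u\in F^\times$; it is local and integrally closed, and $u\in\mathfrak m_V$ if and only if $u^{-1}\notin V$.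

Let $D$ be a local subring of a field $F$, and let $\operatorname{Val}_F(D)$ be the set of valuation rings of $F$ that dominate $D$. Its \emph{Zariski topology} has as basic open sets the sets $\{V : u_1,\dots,u_n\in V\}$ with $u_1,\dots,u_n\in F$. For a nonempty subset $Z\subseteq\operatorname{Val}_F(D)$ put
\[
A(Z)=\bigcap_{V\in Z}V .
\]
When $F$ is the quotient field of $D$ we write $\operatorname{Val}(D)$, and we call a ring $A$ with $D\subseteq A\subseteq F$ an \emph{overring} of $D$. One may think of $V\in\operatorname{Val}(D)$ as a way of approaching the closed point of $\operatorname{Spec}D$: a function $u\in F$ stays finite along $V$ if $u\in V$, and it tends to zero if $u\in\mathfrak m_V$. Then $A(Z)$ is the ring of functions that stay finite along every approach in $Z$, and one asks how the topology of $Z$ is reflected in the algebra of $A(Z)$. Two known results form the background of the question treated here.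

\begin{theorem}[known]\label{thm:knownA}
Let $D$ be a local subring of a field $F$. A subring $A$ of $F$ dominating $D$ is local, residually algebraic over $D$ and integrally closed in $F$ if and only if $A=A(Z)$ for some closed and connected subspace $Z$ of $\operatorname{Val}_F(D)$. In this case $Z$ may be taken to be $\operatorname{Val}_F(A)$.
\end{theorem}

\begin{theorem}[known]\label{thm:knownB}
Let $D$ be a two-dimensional regular local ring. The maps $Z\mapsto A(Z)$ and $A\mapsto\operatorname{Val}(A)$ give a one-to-one correspondence between the closed connected subsets of $\operatorname{Val}(D)$ and the integrally closed local overrings of $D$ that dominate $D$ and are residually algebraic over $D$. In particular, if $A$ is such an overring and $A=A(Z)$ for a closed subset $Z$ of $\operatorname{Val}(D)$, then $Z=\operatorname{Val}(A)$ is connected.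
\end{theorem}

So closed connected sets have local intersections, and in dimension two a closed set whose intersection is such a local ring is connected. A simple example shows why one might expect a disconnected set to have a nonlocal intersection. Let $D=k[x,y]_{(x,y)}$, let $Z'=\{V: y/x\in\mathfrak m_V\}$ and $Z''=\{V: x/y\in\mathfrak m_V\}$, and put $t=x/(x+y)$. For $V\in Z'$ the element $t=(1+y/x)^{-1}$ is a unit of $V$ and $1-t=(y/x)t$ lies in $\mathfrak m_V$. For $V\in Z''$ the roles of $t$ and $1-t=y/(x+y)$ are exchanged. Thus $t$ and $1-t$ are both nonunits of $A(Z'\cup Z'')$, and this ring is not local. The function $t$ separates the two pieces: it takes the value $1$ on one and $0$ on the other. Whether such functions can be missing in higher dimension is the following question, posed in \cite{HLOT}.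

\medskip
\noindent\textbf{Question.} \emph{Is there a regular local ring $D$ of Krull dimension greater than $2$ with an integrally closed local overring $A$ that dominates $D$ and satisfies $A=A(Z)$ for some closed and disconnected subset $Z$ of $\operatorname{Val}(D)$?}
\medskip

The answer is yes, for every such $D$. From now on $D$ is a regular local ring with maximal ideal $\mathfrak m$, residue field $k$, quotient field $F$ and dimension $d$, unless the contrary is said.

\begin{theorem}\label{thm:main}
If $d\ge3$, there is a closed disconnected subset $Z\subseteq\operatorname{Val}(D)$ with $A(Z)=D$. The ring $A=D$ is integrally closed, local and dominates $D$. For $D=k[x,y,z]_{(x,y,z)}$ one may take $Z=Z_1\sqcup Z_2$ with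
\[
Z_1=\{V: z/x\in\mathfrak m_V\ \text{or}\ z/y\in\mathfrak m_V\},\qquad Z_2=\{V: x/z,\ y/z\in\mathfrak m_V\}.
\]
\end{theorem}

The examples come from the blowup $X$ of $\operatorname{Spec}D$ at $\mathfrak m$. Each $V\in\operatorname{Val}(D)$ dominates the local ring of exactly one point of $X$, its \emph{center}, which lies on the exceptional divisor; all this is recalled in Section~\ref{sec:centers}. For the closed sets defined by a condition on the center the picture is complete.

\begin{theorem}\label{thm:blowup}
Let $d\ge2$, and let $X$ be the blowup of $\operatorname{Spec}D$ at $\mathfrak m$, with exceptional divisor $E\cong\mathbb P^{d-1}_k$. Let $Y\subseteq E$ be closed and nonempty, and let $Z_Y\subseteq\operatorname{Val}(D)$ be the set of valuation rings whose center on $X$ lies in $Y$.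
\begin{enumerate}
\item[(1)] $Z_Y$ is closed, and it is connected if and only if $Y$ is connected.
\item[(2)] If $\dim Y\ge1$, then $A(Z_Y)=D$.
\item[(3)] If $Y$ is a set of $r$ closed points, then $A(Z_Y)$ has exactly $r$ maximal ideals.
\end{enumerate}
Hence $A(Z_Y)$ is local with $Z_Y$ disconnected exactly when $Y$ is disconnected and $\dim Y\ge1$.
\end{theorem}

For $d=2$ the only closed subset of $E\cong\mathbb P^1_k$ of positive dimension is $E$, which is connected. For $d\ge3$ a line and a point off it fit into $E$. This is the whole difference between the two cases.

\begin{theorem}\label{thm:range}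
There exist a local ring $A$ and a closed disconnected subset $Z\subseteq\operatorname{Val}(D)$ with $A=A(Z)$ if and only if $d\ge3$. For $d\ge3$ there are also such $A$ with $A\ne D$.
\end{theorem}

In the example of Theorem~\ref{thm:main} the piece $Z_2$ contributes nothing, because already $A(Z_1)=D$. The last result shows that the phenomenon does not depend on such a redundancy.

\begin{theorem}\label{thm:irred}
If $d\ge3$, there are disjoint nonempty closed connected subsets $Z_1,Z_2\subseteq\operatorname{Val}(D)$ with $A(Z_1)\ne D$ and $A(Z_2)\ne D$, but $A(Z_1\cup Z_2)=D$.
\end{theorem}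

After three facts on valuation rings (Section~\ref{sec:val}) we verify the explicit example by hand (Section~\ref{sec:example}). Sections~\ref{sec:centers} and~\ref{sec:poles} turn that computation into a criterion, Proposition~\ref{prop:test}, which deduces $A(Z_Y)=D$ from intersection numbers of curves in $Y$. The remaining sections prove the theorems. Theorem~\ref{thm:knownA} enters only through Proposition~\ref{prop:connected}, and Theorem~\ref{thm:knownB} only in the case $d=2$ of Theorem~\ref{thm:range}.

\section{Valuation rings dominating a local ring}\label{sec:val}

We use the textbook fact that every local subring of a field $K$ is dominated by a valuation ring of $K$. In the first lemma $D$ may be any local domain with quotient field $F$.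

\begin{lemma}\label{lem:top}
\begin{enumerate}
\item[(a)] For $u\in F^\times$ the set $\{V\in\operatorname{Val}(D):u\in\mathfrak m_V\}$ is closed.
\item[(b)] If $V,W\in\operatorname{Val}(D)$ and $W\subseteq V$, then $W$ lies in the closure of $\{V\}$.
\item[(c)] If $R$ is a local overring dominating $D$, then $\operatorname{Val}(R)\subseteq\operatorname{Val}(D)$, and the Zariski topology of $\operatorname{Val}(R)$ is the subspace topology.
\end{enumerate}
\end{lemma}

\begin{proof}
The set in (a) is the complement of the basic open set $\{V:u^{-1}\in V\}$. In (b), every basic open set that contains $W$ contains $V$. In (c), domination is transitive, and both topologies are given by the same conditions $u_1,\dots,u_n\in V$.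
\end{proof}

To find rings $W$ as in (b) one refines $V$ by a valuation ring of its residue field.

\begin{lemma}\label{lem:composite}
Let $V$ be a valuation ring of $F$, let $\overline W$ be a valuation ring of $\kappa(V)$, and let $W\subseteq V$ be the preimage of $\overline W$. Then $W$ is a valuation ring of $F$, its maximal ideal is the preimage of $\mathfrak m_{\overline W}$, and $\kappa(W)=\kappa(\overline W)$.
\end{lemma}

\begin{proof}
Let $u\in F^\times$. If $u$ is not a unit of $V$, then $u$ or $u^{-1}$ lies in $\mathfrak m_V\subseteq W$. If $u$ is a unit of $V$, then the residue of $u$ or of $u^{-1}$ lies in $\overline W$. So $W$ is a valuation ring, and the other claims follow from $W/\mathfrak m_V=\overline W$.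
\end{proof}

The third fact converts a statement about local rings into one about valuation rings.

\begin{lemma}\label{lem:intersection}
Let $R$ be an integrally closed local domain with quotient field $F$. Then $\operatorname{Val}(R)\neq\emptyset$ and $A(\operatorname{Val}(R))=R$.
\end{lemma}

\begin{proof}
Only the inclusion $A(\operatorname{Val}(R))\subseteq R$ needs proof. Let $u\in F\setminus R$, and let $I$ be the ideal of $R[u^{-1}]$ generated by $\mathfrak m_R$ and $u^{-1}$. If $1\in I$, then $1-a_0=\sum_{i=1}^na_iu^{-i}$ with $a_0\in\mathfrak m_R$ and $a_i\in R$. Multiplying by $u^n(1-a_0)^{-1}$ gives an equation of integral dependence for $u$ over $R$, so $u\in R$, a contradiction. Hence $I$ lies in a maximal ideal $Q$. A valuation ring $V$ of $F$ dominating $R[u^{-1}]_Q$ dominates $R$ and has $u^{-1}\in\mathfrak m_V$, that is, $u\notin V$.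
\end{proof}

\section{A line and a point in dimension three}\label{sec:example}

In this section $D=k[x,y,z]_{(x,y,z)}$, and $Z_1,Z_2$ are the sets of Theorem~\ref{thm:main}. We prove directly that $Z=Z_1\cup Z_2$ is closed and disconnected with $A(Z)=D$.

\emph{Topology.} By Lemma~\ref{lem:top}(a), $Z_1$ is a union and $Z_2$ an intersection of two closed sets. They are disjoint, since $z/x\in\mathfrak m_V$ means $x/z\notin V$ and $z/y\in\mathfrak m_V$ means $y/z\notin V$. A valuation ring dominating $k[x/z,y/z,z]_{(x/z,\,y/z,\,z)}$ dominates $D$ and lies in $Z_2$; members of $Z_1$ are produced below.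

\emph{Intersection.} Since $D\subseteq A(Z)\subseteq A(Z_1)$, it suffices to find, for each $f\in F\setminus D$, a ring $V\in Z_1$ with $f\notin V$. Write $f=h/g$ with coprime polynomials $g,h\in k[x,y,z]$. As $f\notin D$, the polynomial $g$ has no constant term, so $g=g_n+g_{n+1}+\cdots$ with $g_i$ homogeneous of degree $i$, $g_n\neq0$ and $n\ge1$. The poles of $f$ approach the origin in the directions where $g_n$ vanishes, and we need such a direction with $z=0$. It exists: $g_n(x,y,0)$ is either zero or a binary form of positive degree, so it has a zero $(\alpha,\beta)\ne(0,0)$ over an algebraic closure of $k$. The definition of $Z_1$ is symmetric in $x$ and $y$, so we may assume $\alpha\neq0$ and then $\alpha=1$.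

Put $u=y/x$ and $w=z/x$. Then $B=k[x,u,w]$ is a polynomial ring containing $k[x,y,z]$, and $B[1/x]=k[x,y,z][1/x]$. Let $\varphi$ be the minimal polynomial of $\beta$ over $k$, let $\mathfrak n$ be the maximal ideal $(x,w,\varphi(u))$ of $B$, and let $R=B_{\mathfrak n}$. As $x$, $y=xu$ and $z=xw$ lie in $\mathfrak n$, the ring $R$ dominates $D$; it is integrally closed, being a localization of a unique factorization domain. Substituting $y=xu$, $z=xw$ gives
\[
g=x^ng',\qquad g'=g_n(1,u,w)+x\,g_{n+1}(1,u,w)+\cdots\in B .
\]
Here $x\nmid g'$ because $g_n(1,u,w)\ne0$, and $g'\in\mathfrak n$ because $\varphi(u)$ divides $g_n(1,u,0)$. So $g'$ has a prime factor $\gamma\in\mathfrak n$ that is not associate to $x$.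

Suppose $f\in R$. Then $h=fg\in\gamma R\cap B=\gamma B$, so $\gamma$ divides both $g$ and $h$ in $B$. Now $\gamma$ remains prime in $B[1/x]=k[x,y,z][1/x]$, where it is associate to a prime $\gamma_0$ of $k[x,y,z]$ different from $x$. Then $\gamma_0$ divides $x^mg$ and $x^mh$ in $k[x,y,z]$ for some $m$, hence $g$ and $h$, against coprimality. So $f\notin R$, and Lemma~\ref{lem:intersection} gives $V\in\operatorname{Val}(R)$ with $f\notin V$. Since $z/x=w\in\mathfrak n\subseteq\mathfrak m_V$, we have $V\in Z_1$. This proves the explicit statement in Theorem~\ref{thm:main}.

In geometric terms, the directions at the origin form a projective plane, $Z_1$ lies over the line $z=0$ and $Z_2$ over the point $[0:0:1]$. The poles of any $f\notin D$ pass through the plane curve $g_n=0$, and a plane curve meets every line. In particular a function like $t$ in Section~\ref{sec:intro}, which would separate the line from the point, has a pole somewhere on the line. Note that $x/z\in A(Z_2)\setminus D$: a point, unlike a line, can be avoided by the poles.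

For a general regular local ring there are no polynomial coordinates, and Theorem~\ref{thm:irred} needs a second blowup, where initial forms no longer suffice. We therefore replace the sentence ``the curve $g_n=0$ meets the line'' by a statement about degrees of line bundles.

\section{Blowups and centers}\label{sec:centers}

Let $d\ge2$. We recall that a regular local ring is a unique factorization domain, hence integrally closed, that its localizations at primes are regular, and that an integrally closed Noetherian domain is the intersection of its localizations at the height one primes, which are discrete valuation rings.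

\subsection*{The blowup of the closed point}
Let $\mathfrak m=(x_1,\dots,x_d)$. The blowup $X=\operatorname{Proj}\bigoplus_{n\ge0}\mathfrak m^n$ is projective over $D$ and is covered by the affine charts $\operatorname{Spec}B_i$ with $B_i=D[x_1/x_i,\dots,x_d/x_i]\subseteq F$. It has the following properties.
\begin{enumerate}
\item[(B1)] $X\to\operatorname{Spec}D$ is an isomorphism over $U=\operatorname{Spec}D\setminus\{\mathfrak m\}$.
\item[(B2)] The fiber over $\mathfrak m$ is $E=\operatorname{Proj}\bigoplus\mathfrak m^n/\mathfrak m^{n+1}$. Because $D$ is regular, this graded ring is the polynomial ring over $k$ in the classes of $x_1,\dots,x_d$, so $E\cong\mathbb P^{d-1}_k$, with these classes as homogeneous coordinates. On the chart $\operatorname{Spec}B_i$ we have $\mathfrak mB_i=x_iB_i$, and $B_i/x_iB_i$ is the polynomial ring over $k$ in the classes of the $x_j/x_i$ with $j\ne i$.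
\item[(B3)] The ideal sheaf of $E$ is $\mathcal O_X(-E)=\mathfrak m\mathcal O_X=\mathcal O_X(1)$, so $\mathcal O_X(-E)|_E\cong\mathcal O_{\mathbb P^{d-1}}(1)$.
\item[(B4)] $X$ is regular, and $\dim\mathcal O_{X,p}=d$ for every closed point $p\in E$.
\end{enumerate}
For (B4), points off $E$ are covered by (B1). If $p\in E\cap\operatorname{Spec}B_i$, then $\mathcal O_{X,p}/(x_i)=\mathcal O_{E,p}$ is regular of some dimension $e$, so the domain $\mathcal O_{X,p}$ has dimension $e+1$ and its maximal ideal is generated by $e+1$ elements; for closed $p$ we have $e=d-1$.

The blowup of a regular scheme at a closed point $p$ is an isomorphism away from $p$, and over $\operatorname{Spec}$ of the local ring at $p$ it is the construction just described. By a \emph{model} we mean a scheme $X$ obtained from $\operatorname{Spec}D$ by finitely many blowups, at least one, each at a closed point lying over $\mathfrak m$. A model is Noetherian, integral and regular with function field $F$, it is projective over $D$, and it is isomorphic to $U$ outside the fiber $X_0$ over $\mathfrak m$. All its local rings and affine coordinate rings are subrings of $F$. A point $p$ lies in $X_0$ if and only if $\mathcal O_{X,p}$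 dominates $D$. For the rest of this section and in Section~\ref{sec:poles}, $X$ is a model.

\begin{lemma}\label{lem:global}
$\Gamma(X,\mathcal O_X)=D$.
\end{lemma}

\begin{proof}
Since $d\ge2$, every height one prime $P$ of $D$ lies in $U$, so $D_P$ is a local ring of $X$. Thus $D\subseteq\Gamma(X,\mathcal O_X)\subseteq\bigcap_PD_P=D$.
\end{proof}

\subsection*{The center map}
Let $V\in\operatorname{Val}(D)$. By the valuative criterion of properness, $\operatorname{Spec}F\to X$ extends uniquely to a $D$-morphism $\operatorname{Spec}V\to X$. Such an extension amounts to a point $p\in X$, the image of the closed point, such that $V$ dominates $\mathcal O_{X,p}$. So there is exactly one such point, the \emph{center} $c(V)$ of $V$ on $X$. It lies in $X_0$, because $\mathfrak m\subseteq\mathfrak m_V\cap\mathcal O_{X,p}=\mathfrak m_{X,p}$. For $Y\subseteq X_0$ put $Z_Y=c^{-1}(Y)$.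

\begin{lemma}\label{lem:center}
The map $c:\operatorname{Val}(D)\to X_0$ is continuous and surjective, and $c^{-1}(p)=\operatorname{Val}(\mathcal O_{X,p})$ for $p\in X_0$. If $Y\subseteq X_0$ is closed and nonempty, then $Z_Y$ is closed and nonempty, and
\begin{equation}\label{eq:AZY}
A(Z_Y)=\bigcap_{p\in Y}\mathcal O_{X,p}.
\end{equation}
\end{lemma}

\begin{proof}
Let $\operatorname{Spec}B\subseteq X$ be an affine open set, and write $B=D[b_1,\dots,b_n]$. If $c(V)\in\operatorname{Spec}B$, then $B\subseteq\mathcal O_{X,c(V)}\subseteq V$. Conversely, if $B\subseteq V$, then $V$ dominates $B_{\mathfrak m_V\cap B}$, which is the local ring of a point of $\operatorname{Spec}B$, and this point is $c(V)$ by uniqueness. So the preimage of $\operatorname{Spec}B$ is the basic open set $\{V:b_1,\dots,b_n\in V\}$, and $c$ is continuous. For $p\in X_0$, a valuation ring dominating $\mathcal O_{X,p}$ dominates $D$, which gives the description of the fibers. By Lemma~\ref{lem:intersection} the fiber over $p$ is nonempty with intersection $\mathcal O_{X,p}$, and \eqref{eq:AZY} follows.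
\end{proof}

Disconnectedness passes from $Y$ to $Z_Y$ by continuity. The converse needs more: the fibers of $c$ must be connected, and a decomposition of $Y$ obtained from closed sets upstairs must be shown to be closed. For the second point we lift specializations along $c$.

\begin{proposition}\label{prop:connected}
Let $Y\subseteq X_0$ be closed and nonempty. Then $Z_Y$ is connected if and only if $Y$ is connected.
\end{proposition}

\begin{proof}
If $Y=Y_1\sqcup Y_2$ with $Y_i$ closed and nonempty, then $Z_Y=Z_{Y_1}\sqcup Z_{Y_2}$ with both pieces closed and nonempty, by Lemma~\ref{lem:center}.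

Conversely, let $Y$ be connected and $Z_Y=T_1\sqcup T_2$ with $T_1,T_2$ closed. For $p\in Y$, Theorem~\ref{thm:knownA}, applied with $\mathcal O_{X,p}$ in the role of both $D$ and $A$, shows that $\operatorname{Val}(\mathcal O_{X,p})$ is connected. By Lemma~\ref{lem:top}(c) the fiber $c^{-1}(p)$ is then a connected subspace of $Z_Y$, so it lies in $T_1$ or in $T_2$. Hence $Y=Y_1\sqcup Y_2$ with $Y_i=c(T_i)$.

We claim that each $Y_i$ is stable under specialization. Let $s\in Y_i$, let $\Sigma$ be the closure of $\{s\}$ with its reduced structure, and let $s'\in\Sigma$. Choose $V\in T_i$ with $c(V)=s$. The local domain $\mathcal O_{\Sigma,s'}$ is the image of $\mathcal O_{X,s'}\subseteq\mathcal O_{X,s}$ in $\kappa(s)\subseteq\kappa(V)$. Choose a valuation ring $\overline W$ of $\kappa(V)$ dominating $\mathcal O_{\Sigma,s'}$, and let $W\subseteq V$ be its preimage. By Lemma~\ref{lem:composite}, $W$ is a valuation ring of $F$ that dominates $\mathcal O_{X,s'}$. So $W\in\operatorname{Val}(D)$ and $c(W)=s'$. By Lemma~\ref{lem:top}(b), $W$ lies in the closed set $T_i$, and $s'\in Y_i$.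

The Noetherian space $Y$ has finitely many irreducible components, and by the claim each lies in the set $Y_i$ that contains its generic point. As $Y_1$ and $Y_2$ are disjoint, each is a union of components and hence closed. Since $Y$ is connected, some $Y_i$ is empty, and then so is $T_i$.
\end{proof}

\section{Poles and test curves}\label{sec:poles}

By \eqref{eq:AZY}, the ring $A(Z_Y)$ consists of the functions regular at every point of $Y$. To show that it equals $D$ we must show that the poles of a function $f\notin D$ meet $Y$.

\subsection*{Divisors and degrees}
A divisor on $X$ is a finite integer combination of prime divisors, the integral closed subschemes of codimension one. Two divisors are linearly equivalent, $N\sim N'$, if $N-N'=\operatorname{div}(g)$ for some $g\in F^\times$. Since the local rings of $X$ are unique factorization domains, every divisor $N$ is locally principal and defines an invertible sheaf $\mathcal O_X(N)\subseteq F$, whose isomorphism class depends only on the linear equivalence class of $N$ and which equals $\mathcal O_X$ off the support of $N$. For $f\in F^\times$ write $\operatorname{div}(f)=N_0-N_\infty$ with $N_0,N_\infty$ effective and without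 common components; $N_\infty$ is the \emph{polar divisor} of $f$. The height one primes of $\mathcal O_{X,p}$ correspond to the prime divisors through $p$, so
\begin{equation}\label{eq:polar}
f\in\mathcal O_{X,p}\iff p\notin\operatorname{Supp}N_\infty .
\end{equation}

A \emph{curve} is an integral closed one-dimensional subscheme $C\subseteq X$ contained in $X_0$. The elements of $\mathfrak m$ vanish on $C$, so $C$ is a projective curve over $k$. The degree of an invertible sheaf $\mathcal L$ on $C$ is $\deg\mathcal L=\chi(C,\mathcal L)-\chi(C,\mathcal O_C)$, with Euler characteristics taken over $k$; it is additive under tensor products. For a divisor $N$ put $(N\cdot C)=\deg\mathcal O_X(N)|_C$. We use four properties.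
\begin{enumerate}
\item[(D1)] $(N\cdot C)$ is additive in $N$ and depends only on the linear equivalence class of $N$.
\item[(D2)] If $C\cap\operatorname{Supp}N=\emptyset$, then $\mathcal O_X(N)|_C=\mathcal O_C$ and $(N\cdot C)=0$.
\item[(D3)] If $C\subseteq\mathbb P^n_k$, then $\deg\mathcal O_{\mathbb P^n}(1)|_C$ is the leading coefficient of the Hilbert polynomial $m\mapsto\chi(\mathcal O_C(m))$; it is positive, and it is $1$ for a line.
\item[(D4)] Let $N$ be effective, meeting $C$ only in a $k$-rational point $q$, and suppose that a local equation of $N$ at $q$ generates the maximal ideal of $\mathcal O_{C,q}$. Then $\mathcal O_X(-N)|_C$ is the ideal sheaf of $q$ in $C$, whose Euler characteristic is $\chi(\mathcal O_C)-1$, so $(N\cdot C)=1$.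
\end{enumerate}

If $f$ is regular along $Y$, then (D2) gives one linear condition on the class of its polar divisor for each curve in $Y$. These conditions are strong because there are few classes. Call a divisor \emph{exceptional} if its support lies in $X_0$.

\begin{lemma}\label{lem:exceptional}
Every divisor on $X$ is linearly equivalent to an exceptional divisor.
\end{lemma}

\begin{proof}
A prime divisor $\Gamma\not\subseteq X_0$ corresponds, under $X\setminus X_0\cong U$, to a height one prime of $D$. This prime is principal, say $gD$, because $D$ is a unique factorization domain. On $U$ the divisor of $g$ is the prime divisor defined by $gD$, so $\Gamma-\operatorname{div}(g)$ is exceptional.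
\end{proof}

\begin{proposition}\label{prop:test}
Let $Y\subseteq X_0$ be closed and nonempty, and let $C_1,\dots,C_l\subseteq Y$ be curves. Suppose that $G=0$ is the only exceptional divisor with $(G\cdot C_j)=0$ for all $j$. Then $A(Z_Y)=D$.
\end{proposition}

\begin{proof}
Every $V\in Z_Y$ contains $D$. Conversely, let $0\ne f\in A(Z_Y)$ have polar divisor $N$. By \eqref{eq:AZY} and \eqref{eq:polar}, $\operatorname{Supp}N\cap Y=\emptyset$. Choose an exceptional divisor $G\sim N$ by Lemma~\ref{lem:exceptional}. Then $(G\cdot C_j)=(N\cdot C_j)=0$ for all $j$, by (D1) and (D2). So $G=0$, and $N=\operatorname{div}(g)$ for some $g\in F^\times$.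

It remains to see that a principal effective divisor missing $Y$ is zero. As $N$ is effective, $g$ has no poles, so $g\in\Gamma(X,\mathcal O_X)=D$ by \eqref{eq:polar} and Lemma~\ref{lem:global}. Pick $p\in Y$. The polar divisor of $g^{-1}$ is $N$, which misses $p$, so $g$ is a unit of $\mathcal O_{X,p}$. Since $\mathcal O_{X,p}$ dominates $D$, we get $g\notin\mathfrak m$. Thus $g$ is a unit of $D$ and $N=0$. Now $f$ has no poles, and $f\in\Gamma(X,\mathcal O_X)=D$.
\end{proof}

\section{Closed sets over the first exceptional divisor}\label{sec:first}

In this section $X$ is the blowup of $\operatorname{Spec}D$ at $\mathfrak m$, so $X_0=E\cong\mathbb P^{d-1}_k$. The exceptional divisors are the multiples of $E$, and one curve suffices to test them.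

\begin{proof}[Proof of Theorem~\ref{thm:blowup}]
Part (1) is contained in Lemma~\ref{lem:center} and Proposition~\ref{prop:connected}.

(2) Since $\dim Y\ge1$, the set $Y$ contains an irreducible closed subset of dimension one, that is, a curve $C$. By (B3), (D1) and (D3), $(aE\cdot C)=-a\deg\mathcal O_{\mathbb P^{d-1}}(1)|_C$, and this vanishes only for $a=0$. Proposition~\ref{prop:test} gives $A(Z_Y)=D$.

(3) Let $Y=\{p_1,\dots,p_r\}$. The points $p_i$ correspond to homogeneous primes of $\bigoplus\mathfrak m^n$ that do not contain the ideal $\bigoplus_{n>0}\mathfrak m^n$. By homogeneous prime avoidance some homogeneous element $\sigma$ of positive degree lies in none of them, and the locus $\sigma\neq0$ is an affine open set $\operatorname{Spec}B\subseteq X$ containing $Y$. The $p_i$ are distinct maximal ideals $\mathfrak n_1,\dots,\mathfrak n_r$ of $B$. Let $S=B\setminus\bigcup_i\mathfrak n_i$. A prime of $B$ disjoint from $S$ lies in $\bigcup_i\mathfrak n_i$, hence in some $\mathfrak n_i$ by prime avoidance. So the maximal ideals of $S^{-1}B$ are exactly $S^{-1}\mathfrak n_1,\dots,S^{-1}\mathfrak n_r$. A domain is the intersection of its localizations at maximal ideals, so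 $S^{-1}B=\bigcap_iB_{\mathfrak n_i}$, and this is $A(Z_Y)$ by \eqref{eq:AZY}.

For the last statement, let $Z_Y$ be disconnected, which by (1) means that $Y$ is disconnected. If $\dim Y\ge1$, then $A(Z_Y)=D$ is local by (2). If $\dim Y=0$, then $Y$ consists of $r\ge2$ closed points, and $A(Z_Y)$ is not local by (3).
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Let $L\subseteq E$ be a line. Since $d\ge3$, we have $\dim E\ge2$, so there is a closed point $p\in E\setminus L$; this is the only use of the hypothesis. Put $Y=L\sqcup\{p\}$. By Lemma~\ref{lem:center}, $Z_Y=Z_L\sqcup Z_{\{p\}}$ is a disjoint union of two nonempty closed sets, and $A(Z_Y)=D$ by Theorem~\ref{thm:blowup}(2). The explicit example was verified in Section~\ref{sec:example}.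
\end{proof}

\begin{remark}\label{rem:identify}
The explicit example is the case $L=\{z=0\}$, $p=[0:0:1]$ of this construction. The line $L$ is covered by the charts $\operatorname{Spec}D[y/x,z/x]$ and $\operatorname{Spec}D[x/y,z/y]$. So $c(V)\in L$ if and only if $y/x\in V$ and $z/x\in\mathfrak m_V$, or $x/y\in V$ and $z/y\in\mathfrak m_V$. If $z/x\in\mathfrak m_V$ but $y/x\notin V$, then $x/y\in\mathfrak m_V$ and $z/y=(z/x)(x/y)\in\mathfrak m_V$, so the second alternative holds; the same argument applies with $x$ and $y$ exchanged. Hence $Z_L=Z_1$. Also $c(V)=p$ if and only if $x/z,y/z\in\mathfrak m_V$, so $Z_{\{p\}}=Z_2$.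
\end{remark}

\begin{remark}\label{rem:components}
Let $d\ge3$ and $n\ge1$. The complement of a hyperplane containing $L$ is an affine space $\mathbb A^{d-1}_k$, which has infinitely many closed points. Let $Y$ be the union of $L$ and $n-1$ of them. Then $A(Z_Y)=D$, and by Proposition~\ref{prop:connected} $Z_Y$ is a disjoint union of $n$ nonempty closed connected sets, so it has exactly $n$ connected components.
\end{remark}

\begin{remark}\label{rem:quadric}
Theorem~\ref{thm:blowup}(2) rests on unique factorization, through Lemma~\ref{lem:exceptional}, and its analogue fails for singular rings. Let $D$ be the localization of $k[x,y,z,w]/(xw-yz)$ at $\mathfrak m=(x,y,z,w)$. The exceptional divisor of the blowup of $\mathfrak m$ is the quadric $xw=yz$ in $\mathbb P^3_k$, and it contains the line $x=y=0$. Every point of this line lies in the chart $D[\mathfrak m/z]$ or $D[\mathfrak m/w]$, so $x/z=y/w$ is regular along the line. But $x/z\notin D$, since $x$ and $z$ are linearly independent in $\mathfrak m/\mathfrak m^2$.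
\end{remark}

\section{The range of dimensions}\label{sec:range}

Theorem~\ref{thm:knownB} concerns local overrings that dominate $D$ and are residually algebraic, while Theorem~\ref{thm:range} assumes only that $A(Z)$ is local. The following lemma closes the distance.

\begin{lemma}\label{lem:resalg}
Let $D$ be a local domain with maximal ideal $\mathfrak m$ and residue field $k$, and let $Z\subseteq\operatorname{Val}(D)$ be closed and nonempty. If $A=A(Z)$ is local, then $A$ is integrally closed, dominates $D$ and is residually algebraic over $D$.
\end{lemma}

\begin{proof}
An intersection of valuation rings of $F$ is integrally closed. For $W\in Z$ the elements of $\mathfrak m_W\cap A$ are nonunits of $W$, hence of $A$, so $\mathfrak m\subseteq\mathfrak m_W\cap A\subseteq\mathfrak m_A$.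

We next find $W\in Z$ with $\kappa(W)$ algebraic over $k$. Pick $V\in Z$, and let $\overline k$ be an algebraic closure of $k$. Among the pairs consisting of a subring of $\kappa(V)$ and a homomorphism from it to $\overline k$, ordered by extension, choose by Zorn's lemma a maximal pair $(\overline W,\psi)$ extending the inclusion $k\to\overline k$. By the extension theorem for places \cite{AM}, $\overline W$ is a valuation ring of $\kappa(V)$. The image $\psi(\overline W)$ is a ring between $k$ and $\overline k$, hence a field, so $\ker\psi$ is the maximal ideal and $\kappa(\overline W)$ is algebraic over $k$. Let $W\subseteq V$ be the preimage of $\overline W$. It contains $D$, since the image of $D$ in $\kappa(V)$ is $k$, and $\mathfrak m\subseteq\mathfrak m_V\subseteq\mathfrak m_W$. By Lemmas~\ref{lem:composite} and~\ref{lem:top}(b), $W\in\operatorname{Val}(D)$ lies in the closure of $\{V\}$, hence in $Z$, and $\kappa(W)=\kappa(\overline W)$.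

Let $t\in A\subseteq W$. The residue of $t$ in $\kappa(W)$ is algebraic over $k$, so there is a monic $g\in D[T]$ with $g(t)\in\mathfrak m_W\cap A\subseteq\mathfrak m_A$. Thus the residue of $t$ in $\kappa(A)$ is a root of a monic polynomial over $k$.
\end{proof}

The hypothesis that $Z$ is closed cannot be dropped. For $D$ regular of dimension $d\ge2$, the local ring $V$ of the blowup at the generic point of $E$ is a discrete valuation ring dominating $D$, and $A(\{V\})=V$ has as residue field the function field of $\mathbb P^{d-1}_k$.

\begin{proof}[Proof of Theorem~\ref{thm:range}]
Let $d\le1$. Then $D$ is a field or a discrete valuation ring. The only overrings are $D$ and $F$, and $F$ does not dominate $D$ if $d=1$. So $\operatorname{Val}(D)=\{D\}$ has no disconnected subset.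

Let $d=2$, and let $Z$ be closed and nonempty with $A=A(Z)$ local. By Lemma~\ref{lem:resalg}, Theorem~\ref{thm:knownB} applies to $A$, and $Z=\operatorname{Val}(A)$ is connected.

Let $d\ge3$. Theorem~\ref{thm:main} gives an example with $A=D$. For an example with $A\ne D$, we apply the same theorem one level higher. Let $p$ be a closed point of $E$ in the blowup $X$ at $\mathfrak m$, and $R=\mathcal O_{X,p}$. By (B4), $R$ is a regular local ring of dimension $d$ with quotient field $F$, and it dominates $D$. It differs from $D$ because $\mathfrak mR$ is principal by (B2), while $\mathfrak m$ is not. By Theorem~\ref{thm:main}, $R=A(Z)$ for a closed disconnected subset $Z$ of $\operatorname{Val}(R)$. By Lemmas~\ref{lem:center} and~\ref{lem:top}(c), $\operatorname{Val}(R)=c^{-1}(p)$ is a closed subspace of $\operatorname{Val}(D)$. So $Z$ is closed and disconnected in $\operatorname{Val}(D)$.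
\end{proof}

\section{Two pieces, both needed}\label{sec:irred}

The first blowup cannot prove Theorem~\ref{thm:irred}. If $Y_1,Y_2\subseteq E$ are disjoint, closed and nonempty with $A(Z_{Y_1\cup Y_2})=D$, then one of them has positive dimension by Theorem~\ref{thm:blowup}(3), and that one alone gives $D$. There is only one unknown coefficient in an exceptional divisor, and one curve determines it. After a second blowup there are two unknowns. We look for two disjoint curves whose equations are independent, so that both together force $G=0$ in Proposition~\ref{prop:test}, while each alone leaves room for a function outside $D$.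

\begin{proof}[Proof of Theorem~\ref{thm:irred}]
\emph{The model.} Let $\mathfrak m=(x_1,\dots,x_d)$ with $d\ge3$, let $X$ be the blowup at $\mathfrak m$, and let $p=[0:\cdots:0:1]\in E$. Put $t_i=x_i/x_d$ for $1\le i\le d-1$. By (B2) and (B4), $R=\mathcal O_{X,p}$ is regular of dimension $d$ with residue field $k$ and maximal ideal $\mathfrak m_R=(t_1,\dots,t_{d-1},x_d)$, and $x_d$ is a local equation of $E$. Let $\pi:X'\to X$ be the blowup of $p$, let $E''=\pi^{-1}(p)\cong\mathbb P^{d-1}_k$ be its exceptional divisor, and let $E'$ be the strict transform of $E$, the closure of $\pi^{-1}(E\setminus\{p\})$. The fiber $X'_0$ is $E'\cup E''$.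

Let $\pi^*E$ be the divisor on $X'$ defined by the local equations of $E$, so that $\mathcal O_{X'}(\pi^*E)=\pi^*\mathcal O_X(E)$. Away from $E''$ it agrees with $E'$. In the chart $R[\mathfrak m_R/t_1]$ we have $x_d=t_1\cdot(x_d/t_1)$, where $t_1$ is the equation of $E''$ and $x_d/t_1$ is a coordinate on $E''$ by (B2), hence does not vanish identically on $E''$. So $\pi^*E=E'+E''$, and the exceptional divisors on $X'$ are exactly the divisors $a\,\pi^*E+b\,E''$ with $a,b\in\mathbb Z$.

\emph{The first curve.} Let $L\subseteq E$ be the line $x_2=\dots=x_{d-1}=0$. It passes through $p$, where $\mathcal O_{L,p}=R/(t_2,\dots,t_{d-1},x_d)$ is a discrete valuation ring with uniformizer the image of $t_1$. Let $L'\subseteq X'$ be the strict transform. The strict transform of an integral closed subscheme through $p$ is its own blowup at $p$, and the blowup of an invertible ideal is an isomorphism. So $\pi$ induces an isomorphism $L'\to L$, and $L'\cap E''=\{q\}$ for the $k$-rational point $q$ over $p$.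

We claim that
\begin{equation}\label{eq:generator}
\mathfrak m_R\mathcal O_{X',q}=t_1\mathcal O_{X',q}.
\end{equation}
The left side is the ideal of $E''$, so it is principal. A principal ideal of a local ring is generated by one member of any finite set of generators, here by one of $t_1,\dots,t_{d-1},x_d$. If the generator were not $t_1$, it would map to zero in $\mathcal O_{L',q}=\mathcal O_{L,p}$, and so would its multiple $t_1$, which is false.

\emph{The second curve.} Some homogeneous coordinate of $E''\cong\mathbb P^{d-1}_k$ does not vanish at $q$. Its zero set is a hyperplane of dimension $d-2\ge1$, which contains a line $C$. Then $q\notin C$, and $L'\cap C\subseteq\{q\}\cap C=\emptyset$. Figure~\ref{fig:curves} shows the configuration.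

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.9]
\draw (0,-1.5) -- (0,1.5);
\draw (0,1.5) -- (-3.6,1) -- (-3.6,-2) -- (0,-1.5);
\draw (0,1.5) -- (3.6,1) -- (3.6,-2) -- (0,-1.5);
\draw[very thick] (-3.6,0) -- (0,0.8);
\draw[very thick] (0,-0.8) -- (3.6,-0.2);
\fill (0,0.8) circle (2pt) node[right] {$q$};
\node at (-2,0.7) {$L'$};
\node at (2,-0.1) {$C$};
\node at (-3,-1.4) {$E'$};
\node at (3,-1.4) {$E''$};
\end{tikzpicture}
\caption{Schematic picture, for $d=3$, of the fiber $E'\cup E''$ after two blowups. The curve $L'\subseteq E'$ meets $E''\cong\mathbb P^2_k$ only in the point $q$, and $C$ is a line in $E''$ that avoids $q$, so $L'$ and $C$ are disjoint.}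
\label{fig:curves}
\end{figure}

Let $Z_1=Z_{L'}$ and $Z_2=Z_C$, with centers taken on $X'$. They are disjoint, they are closed and nonempty by Lemma~\ref{lem:center}, and they are connected by Proposition~\ref{prop:connected}, since $L'$ and $C$ are irreducible.

\emph{The equality $A(Z_1\cup Z_2)=D$.} We have
\[
(\pi^*E\cdot L')=-1,\qquad (E''\cdot L')=1,\qquad (\pi^*E\cdot C)=0,\qquad (E''\cdot C)=-1 .
\]
The first number is the degree of $\mathcal O_X(E)|_L$, transported by $L'\cong L$, and it is $-1$ by (B3) and (D3). The second follows from (D4), because by \eqref{eq:generator} the local equation of $E''$ at $q$ is $t_1$, whose image generates the maximal ideal of $\mathcal O_{L',q}$. For the third, $\mathcal O_X(E)$ is trivial on a neighborhood of $p$, so its pullback is trivial on a neighborhood of $E''\supseteq C$. The fourth is (B3) and (D3) for the blowup of $\mathfrak m_R$. An exceptional divisor $G=a\,\pi^*E+b\,E''$ therefore has $(G\cdot L')=-a+b$ and $(G\cdot C)=-b$, and both vanish only if $a=b=0$. Proposition~\ref{prop:test}, applied to $Y=L'\cup C$, gives $A(Z_1\cup Z_2)=A(Z_Y)=D$.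

\emph{The pieces alone.} For $i\neq j$ we have $x_i/x_j\notin D$, since $x_i$ and $x_j$ are linearly independent in $\mathfrak m/\mathfrak m^2$. Every point of $C$ lies over $p$, so its local ring contains $R$, and \eqref{eq:AZY} gives $x_1/x_d=t_1\in A(Z_2)\setminus D$.

For $Z_1$ take $f=x_2/x_1$. Let $s\in L'\setminus\{q\}$. Then $\mathcal O_{X',s}=\mathcal O_{X,\pi(s)}$ with $\pi(s)\in L\setminus\{p\}$. The only point of $L$ with $x_1=0$ is $p$, so $\pi(s)$ lies in the chart $\operatorname{Spec}D[x_2/x_1,\dots,x_d/x_1]$, and $f\in\mathcal O_{X',s}$. At $q$ we have $f=t_2/t_1$, where $t_2$ is defined because $d\ge3$, and $t_2\in\mathfrak m_R\subseteq t_1\mathcal O_{X',q}$ by \eqref{eq:generator}. So $f$ is regular at every point of $L'$, and $f\in A(Z_1)\setminus D$ by \eqref{eq:AZY}.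
\end{proof}

\begin{thebibliography}{9}

\bibitem{AM}
Atiyah--Macdonald, Theorem~5.21.

\bibitem{HLOT}
William Heinzer, K.~Alan Loper, Bruce Olberding, Matt Toeniskoetter,
\emph{Connectedness and integrally closed local overrings of two-dimensional regular local rings},
arXiv:2406.10966 (2024).

\end{thebibliography}
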